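# Long plateaus and sudden jumps in isoperimetric profiles of amenable groups

## Gradients, profiles and lamplighters

Throughout, $p\ge 1$ is a real number.

**Definition 1 (gradient, profile).** Let $G$ be a group with finite generating set $S_G$. For $f\colon G\to\mathbb R_+$ put $\mathrm{supp}(f)=\{g\in G: f(g)\ne 0\}$ and
$$\|\nabla f\|_p^p=\sum_{g\in G,\ s\in S_G}|f(g)-f(gs)|^p .$$
The $\ell^p$-isoperimetric profile of $G$ is
$$\Lambda^p_G(n)=\sup_{\substack{f\colon G\to\mathbb R_+\\ |\mathrm{supp}(f)|\le n}}\frac{\|f\|_p}{\|\nabla f\|_p},$$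
where $f\neq 0$, and $\Lambda_G^p(x)=\Lambda_G^p(\lfloor x\rfloor)$ for real $x\ge1$.

The profile is non-decreasing. A large value at $n$ means that some function carried by at most $n$ points is nearly invariant under the generators.

*Example.* Let $G=\mathbb Z$, $S=\{1,-1\}$, $p=1$. If $f\ge 0$ has at most $n$ points in its support and maximum $M$, then $\|f\|_1\le nM$. Along the line $f$ climbs from $0$ to $M$ and descends again, so $\sum_g|f(g)-f(g+1)|\ge 2M$. The generator $-1$ contributes the same sum, so $\|\nabla f\|_1\ge 4M$. The indicator function of $n$ consecutive integers attains both bounds. Hence $\Lambda^1_{\mathbb Z}(n)=n/4$.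

Four facts about this definition will be used. Here is each with its reason.

*The profile of an infinite group is positive and finite:*
$$0<\Lambda^p_G(n)\le n^{1+1/p}\qquad(n\ge1).\tag{1}$$
Positivity: take the indicator function of one point. For the upper bound, let $f$ have at most $n$ points in its support, with maximum $M$ attained at $g_0$. The ball of radius $n$ around $g_0$ has more than $n$ points, so a path of at most $n$ edges leads from $g_0$ to a point where $f=0$. Along each edge $f$ changes by at most $\|\nabla f\|_p$, so $M\le n\|\nabla f\|_p$. Finally $\|f\|_p\le n^{1/p}M$.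

*Changing the generating set costs a bounded factor.* Suppose that each $s\in S$ is a word of length at most $\ell$ in $S'\cup S'^{-1}$. Right translations preserve $\|\cdot\|_p$, so the triangle inequality along that word gives $\|f-f(\cdot\, s)\|_p\le \ell\,\|\nabla_{S'}f\|_p$, hence
$$\|\nabla_Sf\|_p\le |S|^{1/p}\,\ell\,\|\nabla_{S'}f\|_p.\tag{2}$$
So the profiles for $S$ and $S'$ differ, at each argument, by a factor bounded above and below independently of the argument.

*Indicator functions.* If $S$ is symmetric and $E$ is finite, then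
$$\|\nabla 1_E\|_1=\|\nabla1_E\|_p^p=2\,\#\{(g,s): g\in E,\ gs\notin E\}.\tag{3}$$
Indeed each term is $0$ or $1$, and $(g,s)\mapsto(gs,s^{-1})$ matches the pairs entering $E$ with the pairs leaving it.

*Layers.* Since $|u-w|=\int_0^\infty|1_{u>\lambda}-1_{w>\lambda}|\,d\lambda$ for $u,w\ge0$, every $f\ge 0$ of finite support satisfies
$$\|f\|_1=\int_0^\infty|\{f>\lambda\}|\,d\lambda,\qquad \|\nabla f\|_1=\int_0^\infty\|\nabla1_{\{f>\lambda\}}\|_1\,d\lambda.\tag{4}$$

**Definition 2 (comparison).** For non-decreasing $f,g$ write $f\preccurlyeq g$ if there is $C>0$ with $f(x)\le C\,g(Cx)$ for all sufficiently large $x$, and $f\simeq g$ if $f\preccurlyeq g$ and $g\preccurlyeq f$.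

*Example.* $\ln x\simeq\ln(x/\ln x)$, because $\ln(x/\ln x)=\ln x-\ln\ln x\ge\frac12\ln x$ for large $x$. But $x\not\preccurlyeq x/\ln x$, because $x\le C\cdot Cx/\ln(Cx)$ would mean $\ln(Cx)\le C^2$.

By (2), $\Lambda_G^p$ does not depend on the generating set up to $\simeq$.

**Definition 3 (growth, amenability).** Let $B_G(r)$ be the ball of radius $r$ around $1$ in the word metric. $G$ has polynomial growth if $|B_G(r)|$ is bounded by a polynomial in $r$, and exponential growth if $|B_G(r)|\ge c^{\,r}$ for some $c>1$ and all large $r$. A finitely generated group $G$ is amenable if for every $\eta>0$ there is a finite nonempty $D\subset G$ with $\|\nabla 1_D\|_1\le\eta|D|$.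

*Example.* $\mathbb Z$ has polynomial growth and is amenable (take long intervals). A free group of rank $2$ has exponential growth and is not amenable. We use the textbook facts that solvable groups and locally finite groups are amenable, and that amenability passes to subgroups, quotients and extensions.

**Definition 4 (the lamplighter group $L$).** Put $d=4$. Let $L=(\mathbb Z/12)^d\wr\mathbb Z$: its elements are the pairs $(\varphi,z)$ with $\varphi\colon\mathbb Z\to(\mathbb Z/12)^d$ finitely supported and $z\in\mathbb Z$, and $(\varphi,z)(\varphi',z')=(\varphi+\varphi'(\cdot-z),\,z+z')$. Its generators are $t=(0,1)$ and $\alpha_1,\dots,\alpha_d$, the standard basis of the lamp group at position $0$.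

Right multiplication by $t$ moves the cursor $z$ one step. Right multiplication by $\alpha_i$ changes the lamp at the cursor. The element $t^y\alpha_it^{-y}$ is $\alpha_i$ placed at position $y$, with the cursor back at $0$. The group $L$ is metabelian, hence amenable.

*Example (growth).* The $2^n$ elements $\prod_{j=1}^n(\alpha_1^{\epsilon_j}t)$, $\epsilon_j\in\{0,1\}$, are distinct, since $\epsilon_j$ can be read off the lamp at $j-1$. They have length at most $2n$. So $|B_L(2n)|\ge2^n$, and $L$ has exponential growth.

*Example (an almost invariant set).* Use the generating set $\{t^{\pm1},\alpha_i^{\pm1}\}$. Let $D(n)$ be the set of $(\varphi,z)$ with $\varphi$ supported in $\{0,\dots,n-1\}$ and $z\in\{0,\dots,n-1\}$. Lamp moves never leave $D(n)$. The letter $t$ leaves it only at $z=n-1$, and $t^{-1}$ only at $z=0$. By (3),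
$$|D(n)|=n\,12^{dn},\qquad\|\nabla1_{D(n)}\|_1=2\cdot2\cdot12^{dn},\qquad\frac{|D(n)|}{\|\nabla 1_{D(n)}\|_1}=\frac n4.\tag{5}$$

**Definition 5 (marked groups).** Let $\Sigma=\{t^{\pm1},\alpha_1^{\pm1},\dots,\alpha_d^{\pm1}\}$, an alphabet of $2(d+1)$ letters. A group is marked by $\Sigma$ if each letter is assigned an element, inverse letters going to inverse elements, and these elements generate the group. In a marked group, $\nabla$ is computed by summing over the letters. A surjection of marked groups is one that respects the letters.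

*Example.* $\mathbb Z/2$ is marked by $t\mapsto1$, $\alpha_i\mapsto0$. The letters $t$ and $t^{-1}$ give the same element, and both count in $\nabla$. In $L$ the letters of $\Sigma$ are distinct elements, so there $\nabla$ is the gradient of Definition 1. Formulas (3) and (4) hold, with the same proofs, in every marked group.

## Dividing the argument by a logarithm

Take $x$ large and replace a budget of $x$ support points by the smaller budget $x/\ln x$. Can the profile notice? For $\mathbb Z$ it can: $\Lambda^1_{\mathbb Z}(x)=\lfloor x\rfloor/4$, and $x\not\preccurlyeq x/\ln x$. So we set aside polynomial growth. The question comes from Corentin Correia and Vincent Dumoncel, "Isoperimetric profiles of lamplighter-like groups", arXiv:2506.13235 (2025):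

*Is it true that, for every real $p\ge1$, all finitely generated amenable groups $H$ which do not have polynomial growth satisfy $\Lambda^p_H\big(\frac{x}{\ln x}\big)\simeq\Lambda^p_H(x)$?*

## The lamplighter by hand, and what slow growth does not give

Take $H=L$ and $p=1$.

*Lower bound.* Given $x$ large, let $n$ be largest with $n12^{dn}\le x$. By (5), $\Lambda^1_L(x)\ge n/4$. Since $x<(n+1)12^{d(n+1)}\le12^{(d+1)(n+1)}$, $n$ is at least a constant times $\ln x$. So $\Lambda_L^1(x)\ge c\ln x$ for large $x$, with some $c>0$.

*Upper bound.* This works in any infinite group with a symmetric generating set. Suppose $|E|\le N$, and choose $r$ with $|B(r)|\ge2N$. The average over $b\in B(r)$ of $\#\{g\in E:gb\notin E\}$ is at least $|E|-|E|^2/|B(r)|\ge|E|/2$, so some $b=s_1\cdots s_l$ with $l\le r$ has $\#\{g\in E:gb\notin E\}\ge|E|/2$. Each such $g$ has a first index $i$ with $gs_1\cdots s_i\notin E$. For fixed $i$ the map $g\mapsto gs_1\cdots s_{i-1}$ is injective, so at most $\#\{h\in E:hs_i\notin E\}$ elements $g$ have first index $i$. Summing over $i$ and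 using (3), $|E|/2\le r\,\|\nabla1_E\|_1/2$. By (4), $\|f\|_1\le r\|\nabla f\|_1$ whenever $|\mathrm{supp} f|\le N$, that is,
$$\Lambda^1(N)\le r\quad\text{whenever }|B(r)|\ge2N.\tag{6}$$
For exponential growth this gives $\Lambda^1(x)\le C\ln x$ for large $x$.

So $\Lambda_L^1\simeq\ln$. Moreover $\Lambda^1_L(x/\ln x)\ge c\ln(x/\ln x)\ge\frac c2\ln x$ for large $x$, hence $\Lambda_L^1(x/\ln x)\simeq\Lambda_L^1(x)$. For $L$ and $p=1$ the equivalence holds.

This suggests an argument in general: by (6), the $\ell^1$-profile of a group of exponential growth is at most a multiple of $\ln x$, so it is too slow to notice division by $\ln x$. The last step is false for general functions. Take $a_1\ge 3$, $a_{j+1}=e^{a_j}$, and $\lambda(x)=\ln a_j$ for $a_j\le x<a_{j+1}$. Then $\lambda$ is non-decreasing and $\lambda(x)\le\ln x$. Fix $C\ge 1$ and put $x=a_{j+1}$. For large $j$ the point $Cx/\ln x$ is less than $a_{j+1}$, so $\lambda(Cx/\ln x)\le\ln a_j$, while $\lambda(x)=\ln a_{j+1}=a_j$. The ratio tends to infinity. What the argument lacks is a bound on jumps, and the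 theorem below says that there is none: profiles of amenable groups can stay flat for a very long time and then jump.

## Jumps at a prescribed scale

**Theorem A.** Let $h\colon[1,\infty)\to[1,\infty)$ satisfy $h(x)\le x$ and $h(x)\to\infty$, and let $\theta\colon[0,\infty)\to[0,\infty)$ be any non-decreasing function. There are a finitely generated group $G$, amenable (indeed locally-finite-by-metabelian) and of exponential growth, and a sequence $x_m\to\infty$, such that for all $p\ge1$ and $C\ge1$, for all large $m$,
$$\Lambda^p_G(x_m)\ \ge\ m\,\Lambda^p_G\Big(\frac{Cx_m}{h(x_m)}\Big)\qquad\text{and}\qquad\Lambda^p_G(x_m)\ \ge\ \theta\Big(\Lambda^p_G\Big(\frac{Cx_m}{h(x_m)}\Big)\Big).$$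

The profile here is computed with the generating set $\Sigma$ with which $G$ will be built. By (2), another generating set changes both sides by bounded factors, which does not affect the two corollaries. The argument $Cx_m/h(x_m)$ is at least $1$ because $h(x)\le x$.

**Corollary B.** For $h(x)=\max(1,\ln x)$, the group $G$ of Theorem A is amenable, not of polynomial growth, and $\Lambda^p_G(x)\not\preccurlyeq\Lambda_G^p(x/\ln x)$ for every $p\ge1$. So the answer to the question is no, and a single group violates the equivalence for all $p\ge 1$ simultaneously.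

*Proof.* Let $g(x)=\Lambda_G^p(x/\ln x)$, which is non-decreasing for $x\ge e$ because $x/\ln x$ is. Suppose $\Lambda_G^p(x)\le C\,g(Cx)$ for all large $x$. Enlarging $C$, we may assume $C\ge1$. Since $\ln(Cx)\ge\ln x$,
$$g(Cx)=\Lambda_G^p\Big(\frac{Cx}{\ln(Cx)}\Big)\le\Lambda^p_G\Big(\frac{Cx}{\ln x}\Big).$$
For all large $m$, Theorem A then gives
$$\Lambda^p_G(x_m)\le C\,\Lambda_G^p\Big(\frac{Cx_m}{\ln x_m}\Big)\le\frac Cm\,\Lambda_G^p(x_m).$$
By (1), $0<\Lambda_G^p(x_m)<\infty$, so this is impossible for $m>C$. $\square$

**Corollary C.** Fix $p\ge1$. Let $h$ be non-decreasing with $1\le h(x)\le x$ and $x/h(x)$ non-decreasing. Then all finitely generated amenable groups $H$ of non-polynomial growth satisfy $\Lambda^p_H(x/h(x))\simeq\Lambda^p_H(x)$ if and only if $h$ is bounded.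

*Proof.* Put $g(x)=\Lambda_H^p(x/h(x))$, which is non-decreasing. Always $g(x)\le\Lambda_H^p(x)$. If $h\le M$ with $M\ge 1$, then $Mx/h(Mx)\ge x$, so $g(Mx)\ge\Lambda^p_H(x)$ and the equivalence holds for every $H$. If $h$ is unbounded, then $h\to\infty$ by monotonicity. Take $H=G$ from Theorem A for this $h$ and, say, $\theta=0$. If $\Lambda_G^p(x)\le C\,g(Cx)$ for all large $x$, with $C\ge1$ as before, then $h(Cx)\ge h(x)$ gives $g(Cx)\le\Lambda_G^p(Cx/h(x))$. Hence $\Lambda_G^p(x_m)\le\frac Cm\Lambda_G^p(x_m)$ for all large $m$, which contradicts (1). $\square$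

The rest of the talk proves Theorem A.

## A plateau from a finite quotient, a jump from $L$

We look for two mechanisms.

The plateau. If $G$ surjects onto a finite group $F$ with a strong isoperimetric inequality for sets of up to $N/2$ points, then $G$ inherits it. This is a general fact, and we prove it now.

**Lemma 1.** Let $\pi\colon G\to F$ be a surjection of groups marked by $\Sigma$, and let $f\colon G\to\mathbb R_+$ have finite support. Then $\bar f(x)=\big(\sum_{\pi(g)=x}f(g)^p\big)^{1/p}$ satisfies $\|\bar f\|_p=\|f\|_p$, $|\mathrm{supp}\bar f|\le|\mathrm{supp}f|$ and $\|\nabla\bar f\|_p\le\|\nabla f\|_p$.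

*Proof.* The equality holds because the fibers partition $G$. For the second claim, $\bar f(x)\neq0$ exactly when the fiber of $x$ meets $\mathrm{supp}f$. For $s\in\Sigma$, the map $g\mapsto gs$ is a bijection from the fiber of $x$ to the fiber of $xs$. So $\bar f(x)$ and $\bar f(xs)$ are the $\ell^p$-norms, on the fiber of $x$, of $f$ and of $g\mapsto f(gs)$. The reverse triangle inequality gives $|\bar f(x)-\bar f(xs)|^p\le\sum_{\pi(g)=x}|f(g)-f(gs)|^p$. Sum over $x$ and $s$. $\square$

The jump. Suppose that on a large ball $G$ looks like an extension of $L$ by a finite group $K$. Then the preimage of an almost invariant set $D\subset L$ is a set of $|D||K|$ points which is as invariant as $D$.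

We shall build $G$ inside $L\times\prod_mF_m$ with finite groups $F_m$, using $F_m$ for the $m$-th plateau and $D_m\subset L$ for the $m$-th jump. Two demands compete. Each $F_m$ should have good isoperimetry, uniformly in its size. And each fixed word that is trivial in $L$ should be trivial in all but finitely many $F_m$, so that $G\to L$ has locally finite kernel and $G$ is amenable.

**Finite quotients of $SL_3(\mathbb Z)$.** This step supplies the good isoperimetry. Let $\Gamma=SL_3(\mathbb Z)$,
$$a=\begin{pmatrix}0&-1\\1&0\end{pmatrix},\qquad b=\begin{pmatrix}0&-1\\1&1\end{pmatrix}.$$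
Here $a^2=-1$, and $b^2=b-1$ gives $b^3=b^2-b=-1$, so $a^4=b^6=1$. Further
$$a^{-1}b=\begin{pmatrix}1&1\\0&1\end{pmatrix},\qquad a\begin{pmatrix}1&1\\0&1\end{pmatrix}a^{-1}=\begin{pmatrix}1&0\\-1&1\end{pmatrix},$$
so $a,b$ generate a group containing both elementary matrices, which is $SL_2(\mathbb Z)$. Put
$$s_1=\mathrm{diag}(a,1),\quad s_2=\mathrm{diag}(b,1),\quad s_3=\mathrm{diag}(1,a),\quad s_4=\mathrm{diag}(1,b).$$
The group they generate contains $E_{12},E_{21},E_{23},E_{32}$, hence $E_{13}=[E_{12},E_{23}]$ and $E_{31}=[E_{32},E_{21}]$. The elementary matrices generate $\Gamma$, so $s_1,\dots,s_d$ generate $\Gamma$, and $s_i^{12}=1$ for each $i$.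

Recall that a finite set $S$ in a group is a *Kazhdan set* if there is $\varepsilon>0$ such that in every unitary representation $\pi$ without nonzero invariant vectors, $\max_{s\in S}\|\pi(s)v-v\|\ge\varepsilon\|v\|$ for all $v$. *Example of failure:* $\{1\}\subset\mathbb Z$ is not a Kazhdan set. Let $\mathbb Z$ act by translation on the mean-zero functions on $\mathbb Z/n$, $n\ge 2$. There are no nonzero invariant vectors, yet $v(x)=e^{2\pi ix/n}$ is moved by only $2\sin(\pi/n)\|v\|$. The group $\Gamma$ has property (T) (Kazhdan; Bekka–de la Harpe–Valette, *Kazhdan's Property (T)*, Theorem 4.2.5), and any finite generating set of a group with (T) is a Kazhdan set (ibid., Proposition 1.3.2). So we have such an $\varepsilon$ for $\{s_1,\dots,s_d\}\subset\Gamma$.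

Let $Q$ be a finite quotient of $\Gamma$, and write $s_i$ also for the image of $s_i$ in $Q$. Let $\Gamma$ act by right translation on the mean-zero functions in $\ell^2(Q)$. An invariant function is constant, hence $0$. Applying the Kazhdan inequality to $u-\bar u$, where $\bar u$ is the mean of $u$, we get, with $\kappa=\varepsilon^{-2}$ independent of $Q$,
$$\sum_{q\in Q}|u(q)-\bar u|^2\le\kappa\sum_{i=1}^d\sum_{q\in Q}|u(q)-u(qs_i)|^2\qquad(u\colon Q\to\mathbb R).\tag{7}$$
There are arbitrarily large such $Q$: the images of $\Gamma$ in $SL_3(\mathbb Z/q\mathbb Z)$ have order at least $q$, since they contain the powers of $E_{12}$.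

**Why $F_m=Q_m$ fails.** By (7), the quotients $Q$ themselves give perfect plateaus. So first try $F_m=Q_m$, the reduction of $\Gamma$ modulo $q_m\to\infty$, marked by $t\mapsto1$, $\alpha_i\mapsto s_i$. The second demand breaks at once: $[\alpha_1,\alpha_2]$ is a word of length $4$, trivial in $L$, but
$$ab=\begin{pmatrix}-1&-1\\0&-1\end{pmatrix},\qquad ba=\begin{pmatrix}-1&0\\1&-1\end{pmatrix},$$
so $[s_1,s_2]\ne1$ modulo every $q\ge2$. Moreover the resulting group projects onto the image of $\Gamma$ in $\prod_mQ_m$. That image is $\Gamma$ itself, since a matrix congruent to $1$ modulo all $q_m$ is $1$. As $\Gamma\supset SL_2(\mathbb Z)$ contains a free group of rank $2$, the resulting group is not amenable.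

So distinct $s_i$ must be kept from meeting in short words, while still generating a large $Q$ in longer words. The remedy is to put them at sites far apart on a cyclic lamplighter with lamp group $Q$. This costs something in the isoperimetric inequality, but the cost depends only on the spacing and not on $Q$.

## The cyclic lamplighters $F(k,Q)$

**Definition 6.** For $k\ge1$ and a finite quotient $Q$ of $\Gamma$, let $n=dk$ and $F(k,Q)=Q^{\mathbb Z/n}\rtimes\mathbb Z/n$, where $\mathbb Z/n$ acts by shift. For $x\in\mathbb Z/n$ and $q\in Q$ let $\delta_x(q)\in Q^{\mathbb Z/n}$ have value $q$ at $x$ and $1$ elsewhere. Mark $F(k,Q)$ by $t\mapsto\tau$, the generator of $\mathbb Z/n$, and $\alpha_i\mapsto\sigma_i=\delta_{ik}(s_i)$.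

Thus
$$\tau^y\sigma_i\tau^{-y}=\delta_{ik+y}(s_i).\tag{8}$$
These elements do generate $F(k,Q)$: by (8) we get $\delta_x(s_i)$ for all $x$ and $i$, hence all of $Q^{\mathbb Z/n}$. The order of $F(k,Q)$ is $dk\,|Q|^{dk}$.

*Example.* The word $[\alpha_1,\alpha_2]$ becomes $[\delta_k(s_1),\delta_{2k}(s_2)]=1$, because the sites $k$ and $2k$ differ modulo $4k$. But $t^{-k}\alpha_2t^k$ maps to $\delta_k(s_2)$, so $[\alpha_1,t^{-k}\alpha_2t^k]$, of length $4k+4$ and trivial in $L$, maps to $\delta_k([s_1,s_2])$, which is nontrivial when $Q$ is a reduction modulo some $q\ge2$. The lamps interact only in words of length comparable to $k$.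

**Lemma 2.** A word in $\Sigma$ of length $<k$ which is trivial in $L$ is trivial in $F(k,Q)$.

*Proof.* Write the word as
$$\prod_jt^{y_j}\alpha_{i_j}^{\epsilon_j}t^{-y_j}\cdot t^y,\qquad\epsilon_j=\pm1,$$
where $y_j$ is the $t$-exponent sum of the prefix before the $j$-th lamp letter, and $y$ is the total. A word of length at most $k-1$ has at most $k$ prefixes. Their exponent sums start at $0$ and change by at most $1$ per letter, so all $y_j$ lie in an integer interval $I$ with at most $k$ elements.

Triviality in $L$ means $y=0$ and, for all $i$ and $z$, $\sum_{j:\,i_j=i,\,y_j=z}\epsilon_j\equiv0\pmod{12}$. In $F(k,Q)$ the word equals, by (8), $\prod_j\delta_{i_jk+y_j}(s_{i_j}^{\epsilon_j})$.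

The map $\{1,\dots,d\}\times I\to\mathbb Z/dk$, $(i,z)\mapsto ik+z$, is injective. Indeed equal images of $(i,z)$ and $(i',z')$ give $z\equiv z'\pmod k$, so $z=z'$ since $|z-z'|\le k-1$. Then $ik\equiv i'k\pmod{dk}$, so $i\equiv i'\pmod d$ and $i=i'$. Hence all factors sitting at a given site have the same $i$ and the same $y_j$. The value at that site is $s_i$ raised to a multiple of $12$, which is $1$. $\square$

## An isoperimetric inequality that does not see $Q$

**Lemma 3.** Let $F=F(k,Q)$ and $N=|Q|^{dk}$. There is a constant $C_0$, independent of $k,Q,p$, such that for every $p\ge1$ and every $f\colon F\to\mathbb R_+$ with $|\mathrm{supp}f|\le N/2$,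
$$\|f\|_p\le C_0\,p\,k^2\,\|\nabla f\|_p.$$

*Proof.* Let $n=dk$ and $H=Q^{\mathbb Z/n}\le F$, so $|H|=N$.

**Step 1: a spectral gap on $H$, by treating one coordinate at a time.** For $x\in\mathbb Z/n$ let $M_x$ be averaging over the coordinate $x$ on $\ell^2(H)$. The $M_x$ are commuting orthogonal projections. Enumerate the coordinates as $1,\dots,n$. Since $M_1\cdots M_nv$ is the constant $\bar v$,
$$v-\bar v=\sum_{j=1}^nM_1\cdots M_{j-1}(1-M_j)v .$$
The terms are pairwise orthogonal: for $j<j'$, the $j'$-th term lies in the range of $M_j$, and the $j$-th term lies in its kernel. Since $\|M_1\cdots M_{j-1}w\|_2\le\|w\|_2$, we get $\|v-\bar v\|_2^2\le\sum_x\|(1-M_x)v\|_2^2$. Freeze all coordinates except $x$ and apply (7) to $v$ as a function of that coordinate. Right multiplication by $\delta_x(s_i)$ multiplies that coordinate by $s_i$ on the right. Summing over the frozen coordinates and then over $x$,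
$$\|v-\bar v\|_2^2\le\kappa\sum_{x,i}\sum_{g\in H}|v(g)-v(g\delta_x(s_i))|^2.$$

**Step 2: sets in $H$.** For $v=1_E$ with $|E|\le N/2$, the left side is $|E|(1-|E|/N)\ge|E|/2$. Hence
$$|E|\le2\kappa\sum_{x,i}\#\{g\in H:1_E(g)\ne1_E(g\delta_x(s_i))\}.\tag{9}$$

**Step 3: from sets in $H$ to functions on $F$, in $\ell^1$.** Let $\psi\colon F\to\mathbb R_+$ with $|\mathrm{supp}\,\psi|\le N/2$. For each coset $yH$ and each $\lambda\ge0$, the set $\{g\in H:\psi(yg)>\lambda\}$ has at most $N/2$ elements, so (9) applies to it. Integrating over $\lambda\ge 0$, as in (4), and summing over the cosets,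
$$\|\psi\|_1\le2\kappa\sum_{x,i}\|\psi-\psi(\cdot\,\delta_x(s_i))\|_1.\tag{10}$$

**Step 4: back to the letters of $\Sigma$.** By (8), $\delta_x(s_i)=\tau^y\sigma_i\tau^{-y}$ for some $y\in\{0,\dots,n-1\}$, a word of length at most $2n$. By the triangle inequality and the invariance of $\|\cdot\|_1$ under right translation, each summand in (10) is at most $2n\|\nabla\psi\|_1$. There are $dn$ pairs $(x,i)$, so
$$\|\psi\|_1\le4\kappa dn^2\|\nabla\psi\|_1=4\kappa d^3k^2\|\nabla\psi\|_1.\tag{11}$$

**Step 5: general $p$.** For $p=1$, (11) suffices. For $p>1$ take $\psi=f^p$, which has the same support as $f$. By the mean value theorem, $|u^p-w^p|\le p\,|u-w|\,(u^{p-1}+w^{p-1})$ for $u,w\ge0$. Hölder's inequality on the set of pairs $(g,s)$, with exponents $p$ and $p/(p-1)$, gives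
$$\|\nabla f^p\|_1\le p\,\|\nabla f\|_p\Big[\Big(\sum_{g,s}f(g)^p\Big)^{1-1/p}+\Big(\sum_{g,s}f(gs)^p\Big)^{1-1/p}\Big]=2p\,|\Sigma|^{1-1/p}\,\|\nabla f\|_p\,\|f\|_p^{p-1}.$$
Insert this into (11) and divide by $\|f\|_p^{p-1}$ (the case $f=0$ is trivial): $\|f\|_p\le8\kappa d^3|\Sigma|\,p\,k^2\,\|\nabla f\|_p$. So $C_0=8\kappa d^3|\Sigma|$ works for all $p\ge1$. $\square$

The plateau that $F(k,Q)$ creates thus has height of order at most $pk^2$ and reaches up to $|Q|^{dk}/2$. With $k$ fixed, the length can be made as large as we like without raising the height.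

## Choosing $k_m$, $D_m$, $Q_m$ in this order

We choose inductively, for $m=1,2,\dots$, integers $k_m$, finite sets $D_m\subset L$ and finite quotients $Q_m$ of $\Gamma$. Write
$$F_m=F(k_m,Q_m),\qquad N_m=|Q_m|^{dk_m},\qquad P_m=\prod_{j\le m}|F_j|,\qquad P_0=1,$$
so that $|F_m|=dk_mN_m$. Put $k_1=1$. Suppose that $k_m$ and $F_1,\dots,F_{m-1}$ are given.

**Step 1: choose $D_m$, to fix the height of the jump.** Let
$$R_m=\max\big(m^2k_m^2,\ \theta(mk_m^2)\big)\ge1,$$
and choose a finite nonempty $D_m\subset L$ with
$$|D_m|\ge R_m^{\,m}\,\|\nabla1_{D_m}\|_1.\tag{12}$$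
This is possible since $L$ is amenable; by (5), $D_m=D(n)$ with $n\ge4R_m^{\,m}$ will do. Since $L$ is infinite, $\|\nabla1_{D_m}\|_1>0$. The exponent $m$ is there because we shall take $p$-th roots and want every $p$ to be served by the same group.

**Step 2: choose $Q_m$, to make the plateau reach within a factor $h$ of the jump.** Let
$$x_m=|D_m|\,P_{m-1}\,|F_m|=|D_m|\,P_{m-1}\,dk_m\,N_m .$$
Everything here except $N_m$ is already fixed, and $x_m\to\infty$ as $|Q_m|\to\infty$. Since $h\to\infty$, we can choose $Q_m$ so large that $x_m\ge m$ and $h(x_m)\ge2m|D_m|P_{m-1}dk_m$. Then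
$$\frac{m\,x_m}{h(x_m)}\le\frac{N_m}2.\tag{13}$$

**Step 3: choose $k_{m+1}$, to hide all later factors from the $m$-th jump.** Let $G_m\le L\times F_1\times\dots\times F_m$ be the subgroup generated by the diagonal images of the letters, and let $K_m$ be the kernel of the surjection $G_m\to L$. Since $K_m\le F_1\times\dots\times F_m$, we have $|K_m|\le P_m$. Let $E_m\subset G_m$ be the preimage of $D_m$. It is finite, with
$$|E_m|=|D_m||K_m|\le|D_m|P_m=x_m.$$
Choose $r_m$ such that $E_m\subset B_{G_m}(r_m)$, and choose $k_{m+1}>\max(k_m,\,2r_m+2)$.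

Finally let $G\le L\times\prod_{m\ge1}F_m$ be generated by the diagonal images of $t,\alpha_1,\dots,\alpha_d$. The letters of $\Sigma$ represent distinct elements of $G$, as they do already in $L$. So $\Sigma$ is a finite symmetric generating set, and we compute $\Lambda_G^p$ with it.

**Growth and amenability of $G$.** $G$ surjects onto $L$ as a marked group, so it has exponential growth. Let $g\in\ker(G\to L)$ be represented by a word of length $\ell$. By Lemma 2 its image in $F_j$ is trivial whenever $k_j>\ell$, that is, for all but finitely many $j$. So $\ker(G\to L)\le\bigoplus_jF_j$, which is locally finite. Thus $G$ is locally-finite-by-metabelian, and in particular amenable.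

## The plateau: $\Lambda_G^p\le C_0pk_m^2$ up to $N_m/2$

$G$ surjects onto $F_m$ as a marked group. Let $f\colon G\to\mathbb R_+$ be nonzero with $|\mathrm{supp}f|\le y$, where $1\le y\le N_m/2$. By Lemma 1 the function $\bar f$ on $F_m$ has at most $N_m/2$ points in its support, so Lemma 3 gives
$$\|f\|_p=\|\bar f\|_p\le C_0pk_m^2\|\nabla\bar f\|_p\le C_0pk_m^2\|\nabla f\|_p.$$
So $\Lambda^p_G(y)\le C_0pk_m^2$ for $1\le y\le N_m/2$. By (13), for $1\le C\le m$,
$$\Lambda_G^p\Big(\frac{Cx_m}{h(x_m)}\Big)\le C_0\,p\,k_m^2.\tag{14}$$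

## The jump: $\Lambda_G^p(x_m)\ge R_m$

In $G_m$ the set $E_m$ is as invariant as $D_m$. We lift it to $G$. Let $\pi_m\colon G\to G_m$ be the projection.

**Step 1: $\pi_m$ has no short kernel.** Let $g\in\ker\pi_m$ have length $<k_{m+1}$. It is trivial in $L$ and in $F_j$ for $j\le m$. For $j\ge m+1$ we have $k_j\ge k_{m+1}$, so by Lemma 2 it is trivial in $F_j$. Hence $g=1$.

**Step 2: lift the set.** Let $\tilde E_m=\{g\in B_G(r_m):\pi_m(g)\in E_m\}$. The map $\pi_m\colon\tilde E_m\to E_m$ is a bijection. It is surjective because $E_m\subset B_{G_m}(r_m)$ and elements of length at most $r_m$ lift to elements of length at most $r_m$. It is injective because two elements of $\tilde E_m$ with the same image differ by an element of $\ker\pi_m$ of length at most $2r_m<k_{m+1}$, which is $1$ by Step 1.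

**Step 3: lift the boundary.** For $g\in\tilde E_m$ and $s\in\Sigma$ we claim that $gs\in\tilde E_m\iff\pi_m(g)s\in E_m$. The implication $\Rightarrow$ is clear. Conversely, if $\pi_m(gs)\in E_m$, pick $g'\in\tilde E_m$ with $\pi_m(g')=\pi_m(gs)$. Then $g'^{-1}gs\in\ker\pi_m$ has length at most $2r_m+1<k_{m+1}$, so $gs=g'\in\tilde E_m$.

**Step 4: count.** By (3) and Steps 2 and 3, $\|\nabla1_{\tilde E_m}\|_p^p=\|\nabla1_{E_m}\|_1$. Further, $1_{E_m}$ is $1_{D_m}$ composed with $G_m\to L$, whose fibers have $|K_m|$ elements. So
$$\|\nabla1_{\tilde E_m}\|_p^p=|K_m|\,\|\nabla1_{D_m}\|_1,\qquad\|1_{\tilde E_m}\|_p^p=|E_m|=|K_m||D_m|.$$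
The unknown number $|K_m|$ cancels. Since $|\tilde E_m|\le x_m$, (12) and $R_m\ge1$ give, for $m\ge p$,
$$\Lambda_G^p(x_m)\ge\Big(\frac{|D_m|}{\|\nabla1_{D_m}\|_1}\Big)^{1/p}\ge R_m^{\,m/p}\ge R_m.\tag{15}$$

## Plateau against jump: the end of the proof of Theorem A

Fix $p\ge1$ and $C\ge1$, and let $m\ge\max(p,C,C_0p)$. By (14),
$$\Lambda_G^p\Big(\frac{Cx_m}{h(x_m)}\Big)\le C_0pk_m^2\le mk_m^2 .$$
By (15) and the definition of $R_m$,
$$\Lambda_G^p(x_m)\ge R_m\ge m^2k_m^2\ge m\,\Lambda_G^p\Big(\frac{Cx_m}{h(x_m)}\Big),$$
and, since $\theta$ is non-decreasing,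
$$\Lambda_G^p(x_m)\ge R_m\ge\theta(mk_m^2)\ge\theta\Big(\Lambda_G^p\Big(\frac{Cx_m}{h(x_m)}\Big)\Big).$$
Finally $x_m\ge m\to\infty$. Neither $G$ nor the sequence $x_m$ depends on $p$ or $C$. This proves Theorem A, and with it Corollaries B and C. $\blacksquare$
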